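# A Hall subgroup with a Sylow tower that is not strongly pronormal

All groups are finite. We write $X^g=g^{-1}Xg$, and matrices act on column vectors from the left. For an integer $n$ and a prime $p$, $n_p$ is the largest power of $p$ dividing $n$; for a set of primes $\pi$, $n_\pi=\prod_{p\in\pi}n_p$. The set of primes not in $\pi$ is $\pi'$.

## 1. An $r$-cycle, the two vectors it fixes, and a swap

Let $r$ be an odd prime and $F$ a finite field in which $r\neq 0$. Let $e_1,\dots,e_r,e$ be the standard basis of $V=F^{r+1}$, and let $x$ be the permutation matrix
$$x:\ e_1\mapsto e_2\mapsto\cdots\mapsto e_r\mapsto e_1,\qquad e\mapsto e .$$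
Let $D$ be a group of diagonal matrices that is normalized by $x$ and whose order is not divisible by $r$. Our group is
$$H=D\langle x\rangle .$$
Since $|D|$ and $r$ are coprime, $D\cap\langle x\rangle=1$. So $|H|=r|D|$, $D$ is normal in $H$, and $H/D$ is cyclic of order $r$.

Next to the basis adapted to $D$ there is a decomposition adapted to $x$. Put
$$U=\langle e_1,\dots,e_r\rangle,\qquad v=e_1+\cdots+e_r,\qquad M=\Big\{\sum_{i=1}^r c_ie_i:\ \sum_{i=1}^r c_i=0\Big\}.$$
The subspace $M$ has dimension $r-1$, and the coordinate sum of $v$ is $r\ne 0$ in $F$, so $v\notin M$. Hence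
$$U=\langle v\rangle\oplus M,\qquad V=\langle v\rangle\oplus M\oplus\langle e\rangle. \tag{1}$$
The matrix $x$ fixes $v$, fixes $e$, and maps $M$ to itself. So $x$ fixes every vector of the plane $\langle v,e\rangle$ and cannot tell $v$ from $e$. The group $H$ can tell them apart: $e$ spans a line preserved by $H$, while $v$ is spread over the $r$ lines that $x$ permutes. We exploit this with the linear map $g$ defined on the decomposition (1) by
$$gv=e,\qquad ge=-v,\qquad g|_M=\mathrm{id}. \tag{2}$$
On $\langle v,e\rangle$ its determinant is $1$, so $\det g=1$.

Finally, for $a,b\in F^*$ let $y=\mathrm{diag}(a,\dots,a,b)$: it acts as $a$ on $U$ and as $b$ on $e$. Clearly $xy=yx$.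

**Lemma 1.** We have $x^g=x$. The map $y^g$ acts as $b$ on $v$ and as $a$ on $M\oplus\langle e\rangle$.

*Proof.* First we check $gx=xg$ on each summand of (1). On $v$: $gxv=gv=e=xe=xgv$. On $e$: $gxe=ge=-v=x(-v)=xge$. For $m\in M$ we have $xm\in M$, so $gxm=xm=xgm$. Hence $x^g=x$.

Now $y^g=g^{-1}yg$, and from (2), $g^{-1}e=v$ and $g^{-1}v=-e$. So
$$y^gv=g^{-1}ye=g^{-1}(be)=bv,\qquad y^ge=g^{-1}y(-v)=g^{-1}(-av)=ae,$$
and for $m\in M$, $y^gm=g^{-1}ym=g^{-1}(am)=am$. $\square$

The instance to keep in mind is $r=5$, $F=\mathbb F_8$, $F^*=\langle\lambda\rangle$ of order $7$, with $D$ the group of all diagonal matrices of $\mathrm{GL}_6(8)$, $a=1$, $b=\lambda$ (we write $e_6$ for $e$). Here $5=1$ in $F$ and $-v=v$, so $g$ simply interchanges $v$ and $e_6$. The matrix $y=\mathrm{diag}(1,1,1,1,1,\lambda)$ has its exceptional eigenvalue on $e_6$, and $y^g$ has it on $v$.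

The construction is for the following. Suppose $y\in D$ and put $K=\langle x,y\rangle\le H$, so that $K^g=\langle x,y^g\rangle$. Both $H$ and $K^g$ preserve $U$ and $\langle e\rangle$. Conjugating by $g^{-1}$ puts $K^g$ back into $H$, but $g^{-1}$ does not preserve $U$. If we may conjugate only by elements that preserve $U$, an eigenvalue that has been moved into $U$ is stuck there, and we shall see that $H$ has no room for it. The next section recalls the question in which only such conjugations are allowed.

## 2. Hall subgroups, Sylow towers, strong pronormality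

**Definition (Hall subgroup).** A subgroup $H$ of $G$ is a $\pi$-Hall subgroup if all prime divisors of $|H|$ lie in $\pi$ and $|G:H|$ is not divisible by any prime in $\pi$. A Hall subgroup is a $\pi$-Hall subgroup for some $\pi$.

Equivalently, $|H|=|G|_\pi$. If $H\le L\le G$ and $H$ is a $\pi$-Hall subgroup of $G$, then it is one of $L$, because $|L:H|$ divides $|G:H|$. For example, $A_4$ is a $\{2,3\}$-Hall subgroup of $A_5$: its order is $12$ and its index is $5$.

**Definition (Sylow tower).** Let $\pi(H)=\{p_1,\dots,p_n\}$ be the set of prime divisors of $|H|$. The group $H$ has a Sylow tower of complexion $(p_1,\dots,p_n)$ if it has a normal series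
$$H=H_0>H_1>\cdots>H_n=1$$
in which each $H_{i-1}/H_i$ is isomorphic to a Sylow $p_i$-subgroup of $H$. It has a Sylow tower if it has one of some complexion.

The complexion is read from the top down. The series $A_4>V_4>1$ is a Sylow tower of complexion $(3,2)$. The bottom nontrivial term of a tower is a normal Sylow subgroup, so $S_4$, which has no normal Sylow $2$- or $3$-subgroup, has no Sylow tower. In Section 1 with $r=5$, $F=\mathbb F_8$ and all diagonal matrices, $|D|=7^6$, and $H>D>1$ is a Sylow tower of complexion $(5,7)$.

**Definition (pronormal, strongly pronormal).** A subgroup $H$ of $G$ is pronormal if, for every $g\in G$, $H$ and $H^g$ are conjugate in $\langle H,H^g\rangle$. It is strongly pronormal if for every subgroup $K\le H$ and every $g\in G$, the subgroup $K^g$ is conjugate in $\langle H,K^g\rangle$ to a subgroup of $H$.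

Taking $K=H$ shows that strong pronormality implies pronormality. A subgroup with neither property is $H=\langle(1\,2)\rangle$ in $S_4$: with $K=H$ and $K^g=\langle(3\,4)\rangle$, the group $\langle H,K^g\rangle$ is abelian, so nothing moves.

The statement under discussion is Problem 17.45(c) of the Kourovka Notebook; we take it from Evgeny P. Vdovin and Danila O. Revin, "On the pronormality of Hall subgroups", arXiv:1302.0933 (2013).

**Conjecture.** Hall subgroups having a Sylow tower are strongly pronormal.

We shall prove that it is false.

## 3. Cases settled by Sylow's theorem, and the step that fails for two primes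

Three cases are immediate. If $H$ is normal in $G$, then $K^g\le H$ already. If $H$ is a maximal subgroup, then either $K^g\le H$, or $\langle H,K^g\rangle=G$ contains $g^{-1}$, which returns $K^g$ to $K$. So $A_4$ is strongly pronormal in $A_5$, and a failure requires $\langle H,K^g\rangle$ to be a group strictly between $H$ and $G$. Third, let $H$ be a $\pi$-Hall subgroup and $K\neq1$ a $p$-group, and put $L=\langle H,K^g\rangle$. Then $p\in\pi$, a Sylow $p$-subgroup $P$ of $H$ is a Sylow $p$-subgroup of $L$, and Sylow's theorem in $L$ moves $K^g$ into $P\le H$. So a failing $K$ has order divisible by at least two primes.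

For $K=H$ the conjecture is right, thanks to the following known fact, and its proof suggests how one might treat smaller $K$.

**Fact.** Hall subgroups of $G$ having Sylow towers of the same complexion are conjugate. In particular, a Hall subgroup with a Sylow tower is pronormal.

*Proof.* Let $H$ and $J$ be such subgroups, with complexion $(p_1,\dots,p_n)$; induct on $n$, the case $n=0$ being trivial. The bottom nontrivial term of the tower of $H$ is a normal Sylow $p_n$-subgroup of $H$, hence a Sylow $p_n$-subgroup of $G$, since $p_n\nmid|G:H|$. The same holds for $J$. By Sylow's theorem we may replace $J$ by a conjugate so that both bottom terms are the same group $S$. Then $H$ and $J$ lie in $N=N_G(S)$, and $H/S$ and $J/S$ are Hall subgroups of $N/S$ with Sylow towers of complexion $(p_1,\dots,p_{n-1})$. By induction they are conjugate in $N/S$, so $H$ and $J$ are conjugate in $N$.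

For pronormality, apply this to $H$ and $H^g$ inside $\langle H,H^g\rangle$. $\square$

A sensible person now tries to climb the tower of $K$ in the same way. Say $K=\langle x\rangle\langle y\rangle$ with $\langle y\rangle$ the bottom Sylow subgroup. Conjugate $y^g$ to some $z\in H$ by Sylow's theorem in $L$; then try to move the conjugate of $x$ into $H$ inside the normalizer of $\langle z\rangle$ in $L$. In the Fact the second move works because $S$ is the whole bottom Sylow subgroup, so the whole of $H$ lies in its normalizer and gives a Hall subgroup there. A smaller subgroup $\langle z\rangle$ need not have this property.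

Here is the point of failure, in the instance $r=5$, $F=\mathbb F_8$ of Section 1, working in the stabilizer $L$ of $U$ and $\langle e_6\rangle$, which is $\mathrm{GL}_5(8)\times\mathrm{GL}_1(8)$. Choose $t\in L$ with $te_1=v$, sending $e_2,\dots,e_5$ to a basis of $M$ and fixing $e_6$. Then by Lemma 1
$$z=t^{-1}y^gt=\mathrm{diag}(\lambda,1,1,1,1,1)\in D .$$
A power $z^j$ is conjugate to $z$ only if $\lambda^j=\lambda$, so the normalizer of $\langle z\rangle$ in $L$ is the centralizer $C_L(z)$, and this is $\mathrm{GL}_1(8)\times\mathrm{GL}_4(8)\times\mathrm{GL}_1(8)$. It contains the element $x^t$ of order $5$. But an element $dx^j$ of $H$ with $d\in D$ commutes with $z$ only if $x^j$ does, and for $5\nmid j$ the matrix $x^j$ moves $\langle e_1\rangle$, the $\lambda$-eigenspace of $z$. So $C_H(z)=D$, which has no element of order $5$: there is nowhere in $C_H(z)$ to put $x^t$. The first move succeeded and the second is impossible.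

One might hope for a better choice of $t$. The next section shows that every choice fails.

## 4. Commuting with a transitive element forces scalars on $U$

We return to the general setting and notation of Section 1.

**Lemma 2.** Suppose $y=\mathrm{diag}(a,\dots,a,b)\in D$ with $a\ne b$, and let $K=\langle x,y\rangle\le H$ and $g$ be as in (2). If $t\in\mathrm{GL}(V)$ satisfies $t(U)=U$, then $K^{gt}\not\le H$.

*Proof.* Suppose $K^{gt}\le H$. Put
$$w=x^{gt}=x^t,\qquad z=y^{gt},$$
where $x^g=x$ by Lemma 1. Both lie in $H$.

**Step 1. Locate $z$ and $w$ in $H$.** The order of $z$ equals that of $y\in D$, so it divides $|D|$ and is prime to $r$. As $H/D$ has order $r$, the image of $z$ there is trivial, that is, $z\in D$. The element $w$ has order $r$, which does not divide $|D|$, so $w\notin D$. Hence $w\in Dx^j$ with $r\nmid j$.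

**Step 2. Show that $z|_U$ is scalar.** Every element of $D$ fixes each line $\langle e_i\rangle$, and $x^j$ with $r\nmid j$ permutes $\langle e_1\rangle,\dots,\langle e_r\rangle$ in an $r$-cycle. So $w$ permutes these $r$ lines transitively. Write $ze_i=z_ie_i$, and let $we_i=c\,e_k$ with $c\neq0$. Since $x$ and $y$ commute, so do $w$ and $z$, and
$$c\,z_k\,e_k=zwe_i=wze_i=z_i\,we_i=c\,z_i\,e_k .$$
Thus $z_k=z_i$ whenever $w$ maps $\langle e_i\rangle$ to $\langle e_k\rangle$. By transitivity $z_1=\cdots=z_r$.

**Step 3. Show that $z|_U$ is not scalar.** By Lemma 1 and (1), $y^g$ preserves $U=\langle v\rangle\oplus M$ and acts there with eigenvalue $b$ on $v$ and $a$ on $M$. As $M\ne0$ and $a\neq b$, the map $y^g|_U$ is not scalar. Since $t(U)=U$ and $z=t^{-1}y^gt$,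
$$z|_U=(t|_U)^{-1}\,(y^g|_U)\,(t|_U),$$
a conjugate in $\mathrm{GL}(U)$ of a non-scalar map, hence not scalar. This contradicts Step 2. $\square$

Whenever $G\le \mathrm{GL}(V)$ contains $H$ and $g$, put
$$L=\{t\in G:\ t(U)=U,\ t(\langle e\rangle)=\langle e\rangle\}. \tag{3}$$
Under the hypotheses of Lemma 2, $D$ and $x$ preserve $U$ and $\langle e\rangle$, and so does $y^g$ by Lemma 1. Therefore $\langle H,K^g\rangle\le L$, and Lemma 2 gives:
$$K^g\text{ is not conjugate in }L,\text{ hence not in }\langle H,K^g\rangle,\text{ to a subgroup of }H. \tag{4}$$
So $H$ is not strongly pronormal in $G$. It remains to choose the field and $D$ so that $H$ is a Hall subgroup with a Sylow tower.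

## 5. The group of order $7^6\cdot5$ in $\mathrm{GL}_6(8)$

**Theorem 1.** Let $G=\mathrm{GL}_6(8)$ and $\pi=\{5,7\}$. Then $G$ has a $\pi$-Hall subgroup $H$ of order $7^6\cdot 5$ which has a Sylow tower of complexion $(5,7)$ but is not strongly pronormal in $G$.

*Proof.* **Step 1. Compute $|G|_\pi$.** We have $|G|=2^{45}\prod_{i=1}^6(8^i-1)$. For $1\le i\le6$,
$$\frac{8^i-1}{7}=1+8+\cdots+8^{i-1}\equiv i\not\equiv0\pmod 7,$$
so each of the six factors contributes exactly one $7$, and $|G|_7=7^6$. Since $8\equiv3$ has order $4$ modulo $5$, the only $i\le 6$ with $5\mid 8^i-1$ is $i=4$. There $8^4-1=4095=5\cdot819$ with $5\nmid819$, so $|G|_5=5$.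

**Step 2. Exhibit $H$ and its tower.** Take $r=5$, $F=\mathbb F_8$, $F^*=\langle\lambda\rangle$ of order $7$, and let $D$ be the group of all diagonal matrices, of order $7^6$. It is normalized by the permutation matrix $x$, and $5\nmid|D|$. So $H=D\langle x\rangle$ has order $7^6\cdot5=|G|_\pi$ and is a $\pi$-Hall subgroup. The series $H>D>1$ is a Sylow tower of complexion $(5,7)$: $H/D\cong C_5$, and $D$ is the Sylow $7$-subgroup.

**Step 3. Apply the obstruction.** In $F$ we have $5=1\ne0$, so Section 1 applies. Take $a=1$, $b=\lambda$, so that $y=\mathrm{diag}(1,1,1,1,1,\lambda)\in D$ has order $7$ and commutes with $x$ of order $5$. Then $K=\langle x,y\rangle\le H$ is cyclic of order $35$. As $1\ne\lambda$, (4) says that $K^g$ is not conjugate in $\langle H,K^g\rangle$ to a subgroup of $H$. So $H$ is not strongly pronormal. $\square$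

Hence the conjecture is false. By the Fact this $H$ is pronormal, so what fails is exactly the passage from $H$ to its subgroups.

## 6. Simple groups $\mathrm{PSL}_{r+1}(q)$, for every finite $\pi$ with $\min\pi\ge5$

To obtain simple groups we work in $\mathrm{SL}_{r+1}(q)$. Then $y$ must have determinant $1$, so $b$ is forced to be $a^{-r}$; and the arithmetic of Step 1 above has to be arranged for a general $\pi$.

**Theorem 2.** Let $\pi$ be a finite set of primes with $|\pi|\ge2$ and $r:=\min\pi\ge5$. Put $\tau=\pi\setminus\{r\}$. Let $q$ be a prime power such that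

(i) $s\mid q-1$ for all $s\in\tau$;

(ii) $q$ has order $r-1$ modulo $r$, and $r^2\nmid q^{r-1}-1$.

Then the simple group $\mathrm{PSL}_{r+1}(q)$ has a $\pi$-Hall subgroup $\bar H$ with these properties.

* $\bar H$ is metabelian, of the form (abelian normal $\tau$-Hall subgroup)$\,{:}\,C_r$. In particular, it has a Sylow tower of complexion $(r,s_1,\dots,s_m)$ for every ordering $s_1,\dots,s_m$ of $\tau$.
* $\bar H$ is not strongly pronormal. For each $s\in\tau$ the defining condition fails for some cyclic subgroup $\bar K\le\bar H$ of order $rs$.

For every such $\pi$ there are infinitely many primes $q$ satisfying (i) and (ii). If moreover $s\equiv1\pmod r$ for all $s\in\tau$, then $\bar H$ is supersoluble.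

Since $|\mathrm{PSL}_{r+1}(q)|$ is unbounded as $q$ grows, every such $\pi$ gives infinitely many finite simple groups with a $\pi$-Hall subgroup that has a Sylow tower but is not strongly pronormal.

Two instances. For $\pi=\{5,7\}$ take $q=8$: $7\mid q-1$, the order of $8$ modulo $5$ is $4$, and $25\nmid4095$. The group is $\mathrm{SL}_6(8)=\mathrm{PSL}_6(8)$, as $\gcd(6,7)=1$. For $\pi=\{5,11\}$ take $q=23$: $11\mid22$; $23\equiv3$ has order $4$ modulo $5$; and $23^4\equiv(-2)^4=16\not\equiv1\pmod{25}$. Since $11\equiv1\pmod5$, here $\bar H$, of order $11^5\cdot5$, is supersoluble.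

*Proof.* **Step 1. Show that suitable $q$ exist.** Let $c$ be a primitive root modulo $r^2$. The moduli $r^2$ and $s\in\tau$ are pairwise coprime, so by the Chinese remainder theorem and Dirichlet's theorem there are infinitely many primes $q$ with
$$q\equiv c\pmod{r^2},\qquad q\equiv1\pmod s\quad(s\in\tau).$$
Then (i) holds. The order of $q$ modulo $r^2$ is $r(r-1)$, so $r^2\nmid q^{r-1}-1$. If $d$ is the order of $q$ modulo $r$, then $d\mid r-1$, and $q^d\equiv1\pmod r$ gives $q^{dr}\equiv1\pmod{r^2}$. Hence $r(r-1)\mid dr$, so $r-1\mid d$ and $d=r-1$. So (ii) holds.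

From now on $q$ is any prime power with (i) and (ii), $F=\mathbb F_q$ and $G=\mathrm{SL}_{r+1}(q)$. By (i) and (ii), $q$ is coprime to every prime in $\pi$; in particular $r\neq0$ in $F$. Also $s\ge r+2$ for each $s\in\tau$, since $s>r$ and both are odd primes.

**Step 2. Compute $|G|_\pi$.** We have $|G|=q^{r(r+1)/2}\prod_{i=2}^{r+1}(q^i-1)$. Let $s\in\tau$. For $2\le i\le r+1$,
$$\frac{q^i-1}{q-1}=1+q+\cdots+q^{i-1}\equiv i\not\equiv0\pmod s,$$
since $i\le r+1<s$. So each of the $r$ factors contributes $(q-1)_s$, and
$$|G|_s=(q-1)_s^{\,r}. \tag{5}$$
By (ii), $r\mid q^i-1$ if and only if $(r-1)\mid i$. Because $r>3$ we have $2(r-1)>r+1$, so in the range $2\le i\le r+1$ this happens only for $i=r-1$. Again by (ii),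
$$|G|_r=(q^{r-1}-1)_r=r. \tag{6}$$

The condition $r\ge5$ is used at the inequality $2(r-1)>r+1$. For $r=3$ both $i=2$ and $i=4$ would contribute, so $|G|_3\ge9$, and a group $D\langle x\rangle$ of order $3|D|$ with $3\nmid|D|$ would not be a Hall subgroup for a set containing $3$.

**Step 3. Build the Hall subgroup of $G$.** Let $A$ be the $\tau$-Hall subgroup of the cyclic group $F^*$, of order $\prod_{s\in\tau}(q-1)_s$, and let $D$ be the group of diagonal matrices of determinant $1$ with entries in $A$. The first $r$ entries may be chosen freely in $A$, and the last is then determined and lies in $A$. So $|D|=|A|^r=|G|_\tau$ by (5). Let $x$ be the permutation matrix of Section 1. As $r$ is odd, an $r$-cycle is an even permutation, so $\det x=1$ and $x\in G$. It normalizes $D$, because it only permutes diagonal entries, and $r\nmid|D|$. Put $H=D\langle x\rangle$. By (6), $|H|=r\,|G|_\tau=|G|_\pi$, so $H$ is a $\pi$-Hall subgroup of $G$.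

**Step 4. Read off the structure of $H$.** The subgroup $D$ is an abelian normal $\tau$-Hall subgroup of $H$, with complement $\langle x\rangle\cong C_r$. Since $D$ and $H/D$ are abelian, $H$ is metabelian. Let $s_1,\dots,s_m$ be any ordering of $\tau$, and let $D_i$ be the $\{s_{i+1},\dots,s_m\}$-Hall subgroup of $D$, so that $D_0=D$ and $D_m=1$. Each $D_i$ is characteristic in the abelian group $D$, hence normal in $H$. In the series
$$H>D_0>D_1>\cdots>D_m=1$$
the top section is $C_r$, and $D_{i-1}/D_i$ is isomorphic to the Sylow $s_i$-subgroup of $D$, which is that of $H$. It is nontrivial because $s_i\mid q-1$. So this is a Sylow tower of complexion $(r,s_1,\dots,s_m)$.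

Suppose now that $s\equiv1\pmod r$ for all $s\in\tau$, and take a chief series of $H$ through $D$. The factor $H/D$ has order $r$. A chief factor inside $D$ is an elementary abelian $s$-group for some $s\in\tau$, and $D$ acts trivially on it because $D$ is abelian. So it is an irreducible $\mathbb F_s\langle x\rangle$-module. As $r\mid s-1$, the polynomial $X^r-1$ is a product of linear factors over $\mathbb F_s$, so $x$ has an eigenvector in the module. Its span is a submodule, and by irreducibility the module is one-dimensional. All chief factors in the series have prime order, so $H$ is supersoluble.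

**Step 5. Show that $H$ is not strongly pronormal in $G$.** Fix $s\in\tau$. Let $a\in F^*$ have order $s$, which exists by (i), and put $b=a^{-r}$. Then $a=b$ would mean $a^{r+1}=1$, that is, $s\mid r+1$, which is impossible as $s\ge r+2$. So $a\ne b$. The matrix $y=\mathrm{diag}(a,\dots,a,b)$ has determinant $a^rb=1$ and entries in $A$, so $y\in D$. It has order $s$ and commutes with $x$ of order $r$, so $K=\langle x,y\rangle\le H$ is cyclic of order $rs$. The map $g$ of (2) has determinant $1$, so $g\in G$. With $L$ as in (3), statement (4) applies: $K^g$ is not conjugate in $L\ge\langle H,K^g\rangle$ to a subgroup of $H$.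

**Step 6. Pass to $\mathrm{PSL}_{r+1}(q)$.** Let $Z=Z(G)$, so $|Z|=\gcd(r+1,q-1)$. The number $r+1$ is not divisible by $r$, nor by any $s\in\tau$, since $s\ge r+2$. Hence $Z$ is a $\pi'$-group. Bars denote images in $\bar G=G/Z=\mathrm{PSL}_{r+1}(q)$, which is simple. Since $H\cap Z=1$, we have $\bar H\cong H$ and $\bar K\cong K$. Moreover $|\bar H|=|G|_\pi=|\bar G|_\pi$, so $\bar H$ is a $\pi$-Hall subgroup of $\bar G$ with all the structure of Step 4.

Suppose $\bar K^{\bar g}$ is conjugate to a subgroup of $\bar H$ by an element of $\langle\bar H,\bar K^{\bar g}\rangle$. This group is the image of $\langle H,K^g\rangle$, so the element is $\bar t$ for some $t\in\langle H,K^g\rangle\le L$, and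
$$K^{gt}\le HZ=H\times Z ,$$
where the product is direct because $Z$ is central and meets $H$ trivially. The group $K^{gt}$ is a $\pi$-group and $Z$ is a $\pi'$-group, so the projection of $K^{gt}$ to $Z$ is trivial, that is, $K^{gt}\le H$. This contradicts Step 5. So the defining condition fails for $\bar K$, cyclic of order $rs$, and $s\in\tau$ was arbitrary. $\square$

## 7. Prime-power $K$, nilpotent $H$, $\pi$-separable $G$

How small could a counterexample be? The following bounds it from the other side.

**Definition ($\pi$-separable).** A group is $\pi$-separable if it has a normal series in which each factor is a $\pi$-group or a $\pi'$-group.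

Soluble groups are $\pi$-separable for every $\pi$. The simple group $A_5$ is not $\{2,3\}$-separable, since its order $60$ is divisible by $2$ and by $5$. Intersecting the series with a subgroup, or taking its image in a quotient, shows that subgroups and quotients of $\pi$-separable groups are $\pi$-separable. A minimal normal subgroup $N$ of a $\pi$-separable group is a $\pi$-group or a $\pi'$-group: if $B$ is the first term, counted from the bottom of the series, that meets $N$ nontrivially, then $N\le B$ by minimality, $N$ meets the preceding term $C$ trivially, and so $N$ embeds in $B/C$.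

We use two theorems. Wielandt's theorem (*Zum Satz von Sylow*, Math. Z. 60 (1954)): if a finite group has a nilpotent $\pi$-Hall subgroup, then each of its $\pi$-subgroups is contained in a conjugate of it. The conjugacy part of the Schur–Zassenhaus theorem: if $N$ is normal in $Y$, the numbers $|N|$ and $|Y/N|$ are coprime, and $Y/N$ is soluble, then all complements of $N$ in $Y$ are conjugate in $Y$.

**Proposition 3.** Let $H$ be a $\pi$-Hall subgroup of $G$, $K\le H$, $g\in G$, $L=\langle H,K^g\rangle$. Then $K^g$ is conjugate in $L$ to a subgroup of $H$ in each of these cases: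

(a) $K$ is a $p$-group for some prime $p$;

(b) $H$ is nilpotent (in particular, if $|\pi(H)|=1$);

(c) $G$ is $\pi$-separable and $H$ is soluble (for example, $H$ has a Sylow tower).

*Proof.* In all cases $H$ is a $\pi$-Hall subgroup of $L$, and $K^g$ is a $\pi$-subgroup of $L$.

**Case (a).** If $K=1$ there is nothing to prove; otherwise this is the third case at the start of Section 3.

**Case (b).** Apply Wielandt's theorem in $L$: $K^g$ lies in a conjugate of $H$ in $L$, so a conjugate of $K^g$ in $L$ lies in $H$.

**Case (c).** A group with a Sylow tower is soluble, since it has a normal series whose factors have prime-power order; this justifies the example. The group $L\le G$ is $\pi$-separable. We show, by induction on $|L|$, that in a $\pi$-separable group $L$ with a soluble $\pi$-Hall subgroup $H$, every $\pi$-subgroup $X$ is conjugate to a subgroup of $H$; then take $X=K^g$. We may assume $L\ne1$. Let $N$ be a minimal normal subgroup of $L$.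

The group $L/N$ is $\pi$-separable, and $HN/N$ is a soluble $\pi$-Hall subgroup of it: it is a quotient of $H$, and its index $|L:HN|$ divides $|L:H|$. By induction some conjugate of the $\pi$-subgroup $XN/N$ lies in $HN/N$. So, after replacing $X$ by a conjugate in $L$, we have $XN\le HN$.

If $N$ is a $\pi$-group, then $HN$ is a $\pi$-group containing $H$, whose order divides $|L|_\pi=|H|$. So $HN=H$ and $X\le H$.

If $N$ is a $\pi'$-group, then $X\cap N=1$ and $H\cap N=1$. Since $N\le XN\le HN$, Dedekind's law gives
$$XN=XN\cap HN=(H\cap XN)N .$$
So $X$ and $H\cap XN$ are both complements of $N$ in $XN$. Here $XN/N\cong X$ is a $\pi$-group, so its order is coprime to $|N|$; and it is a subgroup of $HN/N\cong H$, hence soluble. By the Schur–Zassenhaus theorem $X$ is conjugate in $XN$ to $H\cap XN\le H$. $\square$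

By (a) and (b), in any counterexample $H$ is non-nilpotent and $|K|$ is divisible by at least two primes. So the failures in Theorem 2 with $|\pi|=2$, where $H$ is metabelian (and supersoluble for suitable $\pi$) and $K$ is cyclic of order $rs$, are minimal in these respects. These notes do not determine for which sets $\pi$ containing $2$ or $3$ counterexamples exist; Theorem 1 already settles the conjecture in the negative.
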